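# Abelianized diagram groups and the computability of their rank

## 1. Squier complexes and the guess "exhaust and compute"

Take a finite list of two-sided rewriting rules on words, and a word $w$. The words reachable from $w$, the rule applications between them, and one square for each pair of independent rule applications form a square complex. Its fundamental group is called a diagram group. Can one compute the rank of the abelianization of this group from the rules and from $w$?

The answer that one would first guess is *yes*. The rank is the dimension of a rational first homology group. One can list as large a part of the complex as one likes, and homology of finite complexes is linear algebra. Perhaps one has to worry about presentations with a nasty word problem, but surely not about well-behaved ones. To test this guess we need the definitions.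

**Definition (semigroup presentation).** A semigroup presentation $\mathcal P=\langle\Sigma\mid\mathcal R\rangle$ is an alphabet $\Sigma$ with a set $\mathcal R$ of relations $u=v$, where $u,v\in\Sigma^+$ are nonempty words. It is finite if $\Sigma$ and $\mathcal R$ are finite.

**Definition (Squier complex).** The Squier complex $S(\mathcal P)$ is the following square complex.

- Its vertices are the words of $\Sigma^+$.
- Its edges are the triples $(a,u\to v,b)$ with $a,b\in\Sigma^*$, where $u=v$ or $v=u$ belongs to $\mathcal R$. Such an edge joins $aub$ to $avb$, and $(a,v\to u,b)$ is its inverse.
- Its squares are the 5-tuples $(a,u\to v,b,p\to q,c)$ with $u\to v$ and $p\to q$ as above and $a,b,c\in\Sigma^*$. Such a square is glued along the cycle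
$$aubpc\to avbpc\to avbqc\to aubqc\to aubpc .$$

So an edge applies a relation once in a context, and a square says that two applications at *disjoint* places commute. Replacing $u\to v$ by $v\to u$, or $p\to q$ by $q\to p$, gives four 5-tuples with the same boundary cycle up to starting point and orientation. Such repeated 2-cells do not change $\pi_1$ or $H_1$.

**Definition (diagram group, rank).** For $w\in\Sigma^+$ let $S(\mathcal P,w)$ be the connected component of $S(\mathcal P)$ containing $w$. The diagram group is $D(\mathcal P,w)=\pi_1(S(\mathcal P,w),w)$. The rank of an abelian group $A$ is $\dim_{\mathbb Q}(A\otimes\mathbb Q)\in\{0,1,2,\dots\}\cup\{\infty\}$. We write $\operatorname{rk}(\mathcal P,w)$ for the rank of $D(\mathcal P,w)^{ab}$.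

If $D(\mathcal P,w)$ is free of rank $r$ (possibly $r=\infty$), then its abelianization is free abelian of rank $r$, so $\operatorname{rk}(\mathcal P,w)=r$.

The algorithm we want is uniform: one algorithm whose input is a finite presentation $\mathcal P$ and a word $w$, which always halts and outputs $\operatorname{rk}(\mathcal P,w)\in\{0,1,2,\dots\}\cup\{\infty\}$.

## 2. Triangles, tori and rays: ranks found by hand

**Example 1 (a triangle).** Let $\mathcal P=\langle a,b,c\mid a=b,\ b=c,\ c=a\rangle$ and $w=a$. The component has the vertices $a,b,c$ and three edges. A square would need two disjoint nonempty subwords of a one-letter word, so there is none. Hence $D(\mathcal P,a)=\mathbb Z$ and the rank is $1$. A triangle of relations produces an unfilled loop; this is the gadget we use throughout.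

**Example 2 (a torus).** Same $\mathcal P$, with $w=aa$. The vertices are the nine words of length $2$. An edge changes the first or the second letter, and there is a square for each pair (change of the first letter, change of the second letter). Up to repeated 2-cells, the component is the product of two triangular circles, a torus. So $D(\mathcal P,aa)=\mathbb Z^2$ and the rank is $2$.

Whenever the component of $w$ is finite, as here, the guess is right: list the component, then compute $H_1$ over $\mathbb Q$.

**Example 3 (a ray).** Let $\mathcal P=\langle p,x\mid p=px\rangle$ and $w=p$. The vertices are $p,px,px^2,\dots$. Each word contains one $p$, and each side of the relation contains one $p$, so the only edges are $px^n - px^{n+1}$ and there are no squares. The component is an infinite ray and the rank is $0$.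

**Example 4 (a ray with triangles).** Let $\mathcal P=\langle p,x,y,z\mid p=px,\ p=y,\ y=z,\ z=p\rangle$ and $w=p$. The vertices are $px^n,yx^n,zx^n$ for $n\ge0$. Each side of each relation contains exactly one letter among $p,y,z$, and so does each vertex, hence there are no squares. The words $yx^n$ and $zx^n$ have no edges except those of the triangle $px^n,yx^n,zx^n$. So the component is a ray with one triangle attached at each vertex, and $D(\mathcal P,p)$ is free of infinite rank.

So far the guess survives. But in Examples 3 and 4 we *understood* an infinite complex; we did not run an algorithm on larger and larger finite pieces. Let us see what the algorithm would do.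

## 3. What exhaustion really proves: a $\Sigma_2$ description of the rank

Recall the arithmetical hierarchy. A set $S$ of finite objects is r.e. (recursively enumerable, $\Sigma_1$) if $x\in S\iff\exists s\,R(x,s)$ with $R$ decidable; it is co-r.e. if its complement is r.e. It is $\Sigma_2$ if $x\in S\iff\exists s\,\forall t\,R(x,s,t)$, it is $\Pi_2$ if $x\in S\iff\forall s\,\exists t\,R(x,s,t)$, and $\Pi_3$ if $x\in S\iff\forall n\,\exists s\,\forall t\,R(x,n,s,t)$, with $R$ decidable in each case. A set is $\Pi_2$-hard if every $\Pi_2$ set reduces to it by a computable map, and $\Pi_2$-complete if it is moreover $\Pi_2$.

Let $X=S(\mathcal P,w)$ and let $X_s$ be the full subcomplex of $X$ on the words at distance at most $s$ from $w$. The obvious algorithm computes $\dim H_1(X_s;\mathbb Q)$ for growing $s$. A loop found in $X_s$ may, however, become redundant only in a much larger $X_t$.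

**Example 5 (two loops that merge late).** Take letters $c_0,\dots,c_6,z,z_1,z_1'$ and relations $c_i=c_{i+1}$ for $0\le i\le5$, $\ z=z_1,\ z_1=z_1',\ z_1'=z$, and $c_0z=c_6z$. Let $w=c_0z$. The component consists of the words $c_i\zeta$ with $\zeta\in\{z,z_1,z_1'\}$. It is (path with 7 vertices) $\times$ (triangle), an annulus, together with one extra edge from $c_0z$ to $c_6z$. No square involves the last relation, whose sides fill the whole word. So $D(\mathcal P,w)=\mathbb Z*\mathbb Z$ and the rank is $2$. The distance from $w$ to $c_i\zeta$ is $\min(i,7-i)$, plus $1$ if $\zeta\ne z$. Hence $X_2$ contains the full triangles over $c_0,c_1,c_6$, the words $c_2z$ and $c_5z$, and nothing else; $H_1(X_2;\mathbb Q)$ has dimension $2$, spanned by the loops over $c_0$ and $c_6$. In $X_3$ these loops are still independent: of the words over $c_3$ and $c_4$ only $c_3z$ and $c_4z$ are present, so $X_3$ has no squares between $c_2$ and $c_5$. In $X_4=X$ they are homologous up to sign. So $H_1(X_2;\mathbb Q)\to H_1(X_t;\mathbb Q)$ has rank $2$ for $t=2,3$ and rank $1$ for $t\ge4$.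

At a given stage we do not know whether a loop is new, and we do not know how long to wait to find out. Making this precise gives two unbounded searches, one inside the other.

**Theorem B (upper bound).** The set $\{(\mathcal P,w,n):\operatorname{rk}(\mathcal P,w)\ge n\}$ is $\Sigma_2$, so $\{(\mathcal P,w):\operatorname{rk}(\mathcal P,w)=\infty\}$ is $\Pi_3$.

*Proof.* **Step 1: the finite pieces.** We check that the $X_s$ are finite, computable and exhaust $X$. A word contains finitely many occurrences of sides of relations, so the words at distance $\le s$ can be listed by breadth-first search. The edges and squares with all corners in a finite list of words are finitely many and can be listed. So $X_s$ is finite and computable from $s$. Clearly $X_s\subset X_{s+1}$, and each cell has finitely many corners, so $\bigcup_sX_s=X$.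

**Step 2: the rank as a limit.** We express $\operatorname{rk}$ through the $X_s$. Since $X$ is connected, $D(\mathcal P,w)^{ab}=H_1(X;\mathbb Z)$, hence $D(\mathcal P,w)^{ab}\otimes\mathbb Q=H_1(X;\mathbb Q)$. Every chain of $X$ lies in some $X_s$, so $H_1(X;\mathbb Q)=\varinjlim H_1(X_s;\mathbb Q)$. In particular $H_1(X;\mathbb Q)$ is the increasing union of the images $I_s$ of $H_1(X_s;\mathbb Q)$, and therefore $\operatorname{rk}(\mathcal P,w)=\sup_s\dim I_s$.

**Step 3: the rank of an image.** We make $\dim I_s$ accessible. For $t\ge s$ let $\rho(s,t)$ be the rank of $H_1(X_s;\mathbb Q)\to H_1(X_t;\mathbb Q)$. Writing $Z_1,B_1$ for cycles and boundaries inside the finite-dimensional space $C_1(X_t;\mathbb Q)$, we have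
$$\rho(s,t)=\dim\bigl(Z_1(X_s)+B_1(X_t)\bigr)-\dim B_1(X_t),$$
so $\rho$ is computable. It is non-increasing in $t$, since the map for $t+1$ factors through the map for $t$. Let $K_t$ be the kernel of $H_1(X_s;\mathbb Q)\to H_1(X_t;\mathbb Q)$. The $K_t$ increase with $t$. Their union is the kernel of $H_1(X_s;\mathbb Q)\to H_1(X;\mathbb Q)$, because a 2-chain showing that a cycle bounds lies in some $X_t$. As $H_1(X_s;\mathbb Q)$ is finite-dimensional, the $K_t$ stabilize. Hence $\dim I_s=\min_{t\ge s}\rho(s,t)$.

**Step 4: counting quantifiers.** By Steps 2 and 3,
$$\operatorname{rk}(\mathcal P,w)\ge n\iff\exists s\ \forall t\ge s:\ \rho(s,t)\ge n ,$$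
which is $\Sigma_2$. Finally $\operatorname{rk}=\infty\iff\forall n\,(\operatorname{rk}\ge n)$, which is $\Pi_3$. $\square$

So exhaustion yields a description with an inner search that never certifies anything, and not an algorithm. It remains to see whether some cleverer method exists.

## 4. One fixed presentation with uncomputable rank

The guess is wrong, even for a very well-behaved presentation.

**Definition (complete rewriting system).** Orient each relation of $\mathcal P$ as a rule $u\to v$ that may be applied to any occurrence of $u$ in a word. The system is *terminating* if there is no infinite chain of rule applications. It is *confluent* if, whenever $c$ rewrites in some number of steps to $d_1$ and to $d_2$, these rewrite to a common word; *locally confluent* if this holds when $d_1$ and $d_2$ are reached in one step. It is *complete* if it is terminating and confluent. By Newman's lemma, a terminating and locally confluent system is complete.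

With a finite complete system the word problem is solvable: two words are equal in the semigroup if and only if they have the same normal form. For instance, orient Example 4 as $px\to p$, $y\to p$, $z\to y$, $z\to p$. The first rule shortens words; the others keep the length and lower the sum of the weights $0,1,2$ of the letters $p,y,z$. The only overlap of two different left sides is that of $z$ with itself, giving $y$ and $p$, and $y\to p$. So the system is complete.

Let $W_0,W_1,\dots$ be the standard enumeration of the r.e. subsets of $\mathbb N$: $W_e$ is the domain of the $e$-th partial computable function $\varphi_e$. Then $|W_e|\in\{0,1,\dots,\infty\}$.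

**Theorem A.** There are a finite semigroup presentation $\mathcal P=\langle\Sigma\mid\mathcal R\rangle$ and a computable sequence of words $w_e\in\Sigma^+$ such that, for every $e$, $D(\mathcal P,w_e)$ is a free group of rank $|W_e|$. Moreover the relations of $\mathcal P$ can be oriented so as to give a finite complete (terminating and confluent) rewriting system.

**Corollary.** Let $\mathcal P$ be the presentation of Theorem A.

1. No algorithm computes $\operatorname{rk}(\mathcal P,w)$ from $w$. Hence no uniform algorithm exists. Not even "$\operatorname{rk}=0$?" is decidable.
2. For every $B$ with $\emptyset\ne B\subsetneq\{0,1,2,\dots,\infty\}$, the set $\{w:\operatorname{rk}(\mathcal P,w)\in B\}$ is undecidable.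
3. The set $\{w:\operatorname{rk}(\mathcal P,w)=\infty\}$ is $\Pi_2$-hard. Hence $\operatorname{rk}$ is not computable even with an oracle for the halting problem.

*Proof of the Corollary from Theorem A.* By Theorem A, $\operatorname{rk}(\mathcal P,w_e)=|W_e|$.

(1) The set $\{e:W_e=\emptyset\}$ is not recursive, and $W_e=\emptyset$ if and only if $\operatorname{rk}(\mathcal P,w_e)=0$. A uniform algorithm would in particular work for this one $\mathcal P$.

(2) Since $B$ and its complement are nonempty, there are $m<n$ in $\{0,1,\dots,\infty\}$ with exactly one of them in $B$; note that $m$ is finite. Let $K$ be a non-recursive r.e. set. There is a computable $f$ with $|W_{f(e)}|=n$ if $e\in K$ and $|W_{f(e)}|=m$ otherwise: $W_{f(e)}$ enumerates $m$ numbers, and $n-m$ further ones (infinitely many if $n=\infty$) if and when $e$ appears in the enumeration of $K$. Deciding whether $\operatorname{rk}(\mathcal P,w_{f(e)})\in B$ would decide whether $e\in K$.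

(3) The set $\{e:|W_e|=\infty\}$ is $\Pi_2$-complete (Soare, *Recursively Enumerable Sets and Degrees*, Ch. IV.3), and the computable map $e\mapsto w_e$ reduces it to the set in question. A $\Pi_2$-complete set is not recursive in the halting problem: sets recursive in the halting problem are both $\Sigma_2$ and $\Pi_2$, and not every $\Pi_2$ set is $\Sigma_2$. $\square$

These notes do not determine whether the arithmetical bounds in Theorem B and in this Corollary are optimal. The next four sections prove Theorem A.

## 5. Counting visits to a state, and why the direct encoding of a machine miscounts

In Example 4 the rank counts the vertices at which a triangle is attached. The plan is to replace the ray by the run of a Turing machine, and to attach a triangle whenever the machine is in a chosen state $q_{\ast}$. Then the rank should count visits to $q_{\ast}$.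

**Definition (machine).** $M$ is a deterministic Turing machine with tape alphabet $A$ (blank $\sqcup\in A$), finite state set $Q$, initial state $q_0$, a distinguished state $q_{\ast}\in Q$, and a partial transition function $\delta:Q\times A\rightharpoonup Q\times A\times\{-1,+1\}$. A *configuration* is a triple $(\alpha,q,\beta)$ with $\alpha,\beta\in A^*$: the tape is $\cdots\sqcup\sqcup\,\alpha\beta\,\sqcup\sqcup\cdots$ and the head scans the cell just after $\alpha$. Write $\beta=a\beta'$, or put $a=\sqcup$, $\beta'=\varepsilon$ if $\beta=\varepsilon$.

- If $\delta(q,a)$ is undefined, $M$ halts.
- If $\delta(q,a)=(p,b,+1)$, the successor is $(\alpha b,p,\beta')$.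
- If $\delta(q,a)=(p,b,-1)$, the successor is $(\alpha',p,cb\beta')$ when $\alpha=\alpha'c$ with $c\in A$, and $(\varepsilon,p,\sqcup b\beta')$ when $\alpha=\varepsilon$.

**Definition (visit number).** Let $c_0=(\varepsilon,q_0,\omega)$ with $\omega\in A^*$. Then $v(M,\omega)\in\{0,1,\dots,\infty\}$ is the number of $n\ge0$ such that the $n$-th configuration $c_n$ of the run of $M$ started at $c_0$ exists and has state $q_{\ast}$.

Squares must not interfere with the count. This is arranged by a simple device.

**Lemma 1.** Suppose that some letters of a presentation are called active and that every side of every relation contains exactly one active letter. Let $\mathcal W_1$ be the set of words with exactly one active letter. Then $\mathcal W_1$ is closed under applying relations in either direction; the components of the Squier complex with vertices in $\mathcal W_1$ are graphs (they have no squares); and a given side occurs at most once in a given word of $\mathcal W_1$.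

*Proof.* Replacing a subword with one active letter by another such word keeps the number of active letters. A square $(a,u\to v,b,p\to q,c)$ at words of $\mathcal W_1$ would need disjoint subwords $u,p$, each containing an active letter, and there is only one. The position of an occurrence of a side is fixed by the position of its active letter. $\square$

Now encode $M$ directly. Write the configuration $(\alpha,q,\beta)$ as $\#\alpha^-q\beta^+\flat$, where each $x\in A$ has two copies $x^-,x^+$, where $\alpha^{\pm}=x_1^{\pm}\cdots x_n^{\pm}$ for $\alpha=x_1\cdots x_n$, and where $\#,\flat$ are end markers. Use one rule per kind of machine step: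
$$q\,a^+\to b^-p\quad\text{if }\delta(q,a)=(p,b,+1),\qquad c^-q\,a^+\to p\,c^+b^+,\quad \#q\,a^+\to\#p\sqcup^+b^+\quad\text{if }\delta(q,a)=(p,b,-1),$$
with analogous rules having $\flat$ in place of $a^+$ on the left and $\flat$ at the end on the right when $a=\sqcup$; and add the triangle $q_{\ast}=y,\ y=y',\ y'=q_{\ast}$. The active letters are the states and $y,y'$. Lemma 1 applies, each machine step is one edge, and determinism of $M$ gives at most one outgoing machine edge at each word. But relations work in both directions, and the component of $\#q_0\omega^+\flat$ sees more than the run. It goes wrong in two ways.

**Example 6 (merging).** Let $A=\{\sqcup,a\}$, $Q=\{q_0,q_{\ast},p\}$, $\delta(q_0,a)=\delta(q_{\ast},a)=(p,a,+1)$, and let $\delta$ be undefined elsewhere. For $\omega=a$ the run is $(\varepsilon,q_0,a),(a,p,\varepsilon)$, so $v(M,\omega)=0$. The direct encoding has the rules $q_0a^+\to a^-p$ and $q_{\ast}a^+\to a^-p$. So the component of $\#q_0a^+\flat$ is the path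
$$\#q_0a^+\flat\ -\ \#a^-p\flat\ -\ \#q_{\ast}a^+\flat$$
with a triangle at its last vertex. The rank is $1$, not $0$: a state that the run never visits is reached by going *backward* along another branch.

**Example 7 (looping).** Let $A=\{\sqcup,a\}$, $Q=\{q_0,p,q_{\ast}\}$, $\delta(q_0,a)=(p,a,+1)$, $\delta(p,a)=(q_0,a,-1)$, undefined elsewhere, and $\omega=aa$. The run alternates between $(\varepsilon,q_0,aa)$ and $(a,p,a)$ and never visits $q_{\ast}$. The component of $\#q_0a^+a^+\flat$ has two vertices, $\#q_0a^+a^+\flat$ and $\#a^-pa^+\flat$, joined by two different edges, from $q_0a^+\to a^-p$ and from $a^-pa^+\to q_0a^+a^+$; no other side occurs in these two words. The group is $\mathbb Z$ and the rank is $1$, although $v(M,\omega)=0$.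

So besides "at most one edge out" we need "at most one edge in" (against merging) and "no directed cycles" (against looping). Both follow if the word records the full history of the run: then the last step can be undone in only one way, and the history only grows.

Where can the history be stored? A record letter left at the head would lie among the tape letters and block the head later. So it must be carried beyond an end marker, and the carrying is itself done by rewriting and must be deterministic in both directions. The presentation below does this as follows. When $M$ makes a step $\tau$, the new state $p$ is parked as a passive letter $\bar p$, and a signal $T_\tau$ runs left to $\#$. It deposits the letter $\tau$ to the left of $\#$ and becomes a signal $T'$, which runs right to $\bar p$ and wakes up the state $p$. While running, a signal flips the tape letters it crosses between their $-$ and $+$ copies, so that letters to the left of the active letter are always of "left" type and letters to its right of "right" type. The neighbor of a signal then tells where it came from.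

## 6. The presentation $\mathcal P_M$ with a history left of the end marker

**Definition (letters of $\mathcal P_M$).** There are three disjoint classes.

- *Left letters*: $x^-$ for $x\in A$, the letter $\#$, and the letters $\tau\in\mathcal T$, where $\mathcal T$ is the finite set of rules of type (1) below.
- *Right letters*: $x^+$ for $x\in A$, the letters $\bar p$ for $p\in Q$, and the letter $\flat$.
- *Active letters*: $q\in Q$, $\ T_\tau$ for $\tau\in\mathcal T$, $\ T'$, $\ y$, $\ y'$.

**Definition (relations of $\mathcal P_M$).** Those in (1)–(5) are written as oriented rules $l\to r$.

(1) Each of the following rules is one element $\tau\in\mathcal T$, written $l_\tau\to r_\tau$; here $a,b\in A$ and $q,p\in Q$.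

- If $\delta(q,a)=(p,b,+1)$: the rule $q\,a^+\to b^-T_\tau\bar p$; and if moreover $a=\sqcup$, the rule $q\,\flat\to b^-T_\tau\bar p\,\flat$.
- If $\delta(q,a)=(p,b,-1)$: the rules $c^-q\,a^+\to T_\tau\bar p\,c^+b^+$ for each $c\in A$, and $\#q\,a^+\to\#T_\tau\bar p\,\sqcup^+b^+$; and if moreover $a=\sqcup$, the rules $c^-q\,\flat\to T_\tau\bar p\,c^+b^+\flat$ for each $c\in A$, and $\#q\,\flat\to\#T_\tau\bar p\,\sqcup^+b^+\flat$.

(2) $x^-T_\tau\to T_\tau x^+$ for $x\in A$, $\tau\in\mathcal T$.

(3) $\#T_\tau\to\tau\#T'$ for $\tau\in\mathcal T$.

(4) $T'x^+\to x^-T'$ for $x\in A$.

(5) $T'\bar p\to p$ for $p\in Q$.

(6) $q_{\ast}=y,\quad y=y',\quad y'=q_{\ast}$.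

This is a finite presentation. Inspecting the list, we see:

> $(\ast)$ Each side of each relation has the form (left letters)(one active letter)(right letters).

**Theorem 2.** For every $\omega\in A^*$, the group $D(\mathcal P_M,\ \#q_0\omega^+\flat)$ is free of rank $v(M,\omega)$.

**Example 8 (Example 6 repaired).** For the machine of Example 6, $\mathcal T$ has two elements: $\tau$, the rule $q_0a^+\to a^-T_\tau\bar p$, and $\tau'$, the rule $q_{\ast}a^+\to a^-T_{\tau'}\bar p$. Starting from $\#q_0a^+\flat$ we get
$$\#q_0a^+\flat\to\#a^-T_\tau\bar p\flat\to\#T_\tau a^+\bar p\flat\to\tau\#T'a^+\bar p\flat\to\tau\#a^-T'\bar p\flat\to\tau\#a^-p\flat$$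
by rules (1), (2), (3), (4), (5), and then no rule applies. Backward from the start word there is only $\#T'\bar q_0a^+\flat\to\#q_0a^+\flat$, by (5). Reading the chain backward, $T_\tau$ remembers that it came from $q_0$ and not from $q_{\ast}$. The component is a path with $7$ vertices and no triangle: rank $0=v(M,a)$. In Example 7 the repaired run produces words with $0,1,2,\dots$ history letters, so it never closes up.

## 7. The component of the start word: a path with triangles

*Proof of Theorem 2.* Let $\mathcal W_1$ be the set of words containing exactly one active letter. Call an edge of $S(\mathcal P_M)$ given by a rule $l\to r$ of type (1)–(5), traversed from $l$ to $r$, *positive*.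

**Step 1: no squares.** This step reduces the problem to graphs. By $(\ast)$, Lemma 1 applies: $\mathcal W_1$ is closed under the relations, the components with vertices in $\mathcal W_1$ are graphs, and a given side occurs at most once in a word of $\mathcal W_1$. So to count edges at a word we only have to count rules.

**Step 2: determinism in both directions.** This step is the cure for merging. We claim that at every $c\in\mathcal W_1$ at most one positive edge leaves and at most one enters.

*Leaving* means that some left side $l$ occurs in $c$.

- If the active letter is $q\in Q$, only (1) is possible. The right neighbor ($a^+$, or $\flat$, meaning $a=\sqcup$) determines $\delta(q,a)$ and whether the version with $\flat$ is used. If the move is $+1$, this determines the rule. If it is $-1$, the left neighbor ($c^-$ or $\#$) determines the rule.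
- If it is $T_\tau$, the left neighbor decides: $x^-$ gives (2) for this $x$, and $\#$ gives (3).
- If it is $T'$, the right neighbor decides: $x^+$ gives (4) for this $x$, and $\bar p$ gives (5) for this $p$.
- If it is $y$ or $y'$, no left side contains it.

In each case any other neighbor means that no rule applies.

*Entering* means that some right side $r$ occurs in $c$.

- If the active letter is $p\in Q$, only (5) is possible, for this $p$.
- If it is $T_\tau$, the right side is either $r_\tau$, in which $T_\tau$ is followed by some $\bar p$, or $T_\tau x^+$ from (2). The right neighbor decides which, and $x$; the rule with right side $r_\tau$ is given by $\tau$.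
- If it is $T'$, the right side is either $x^-T'$ from (4) or $\tau\#T'$ from (3). The left neighbor decides which, and $x$ in the first case; in the second case the letter before $\#$ decides $\tau$.
- If it is $y$ or $y'$, no right side of (1)–(5) contains it.

**Step 3: no directed cycles of positive edges.** This step is the cure for looping. Rule (3) increases the number of letters of $\mathcal T$ by one, and the other rules (1), (2), (4), (5) do not change it (the letter $T_\tau$ is active and is not an element of $\mathcal T$). So a directed cycle uses no rule (3). Without (3), the active letter changes kind only in the pattern $T'\to q\to T_\tau$: (5) turns $T'$ into a state, (1) turns a state into some $T_\tau$, and (2) and (4) keep the active letter. A change of kind could never be undone, so along a directed cycle the kind is constant. Then only (2) occurs or only (4) occurs. But (2) moves the active letter strictly left and (4) moves it strictly right, so we cannot return to the same word.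

**Step 4: shape of the component.** This step turns the rank into a number of vertices. Let $w=\#q_0\omega^+\flat$, and let $Y$ be the component of $w$ in the graph with vertex set $\mathcal W_1$ and the positive edges as edges, directions ignored. Suppose $Y$ contains a simple cycle (a loop or a pair of parallel edges is allowed). Each vertex of the cycle has two ends of cycle edges; by Step 2 exactly one is incoming and one is outgoing. So the cycle is directed, contradicting Step 3. Hence $Y$ is a tree.

The relations (6) attach to each vertex $a\,q_{\ast}\,b$ of $Y$ the triangle on $a\,q_{\ast}\,b,\ a\,y\,b,\ a\,y'\,b$. Words with active letter $y$ or $y'$ have no edges other than those of their triangle, since no side of (1)–(5) contains $y$ or $y'$. Different triangles are disjoint, since a triangle is determined by $(a,b)$ and each of its vertices determines $(a,b)$. Therefore $S(\mathcal P_M,w)$ is the tree $Y$ with one triangle attached at each vertex having active letter $q_{\ast}$. A maximal tree of this graph consists of $Y$ and two edges of each triangle, and one edge per triangle is left over. So $D(\mathcal P_M,w)$ is free, of rank equal to the number of vertices of $Y$ with active letter $q_{\ast}$.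

**Step 5: $Y$ is the forward orbit and the backward orbit of $w$.** Take an edge path in $Y$ from $w$ without backtracking. If it traversed a positive edge forward into a vertex and then a positive edge backward out of the same vertex, both edges would enter that vertex, so they would be equal by Step 2, which is backtracking. In the same way a backward edge cannot be followed by a forward one. So such a path is entirely forward or entirely backward.

**Step 6: the backward orbit.** We check that it adds nothing. The only positive edge entering $w$ is given by (5) and starts at $\#T'\bar q_0\omega^+\flat$. In this word $T'$ is preceded by $\#$, so an edge entering it would come from (3) and would need a letter $\tau$ before $\#$. But $\#$ is the first letter. So no positive edge enters this word, and the backward orbit contributes no vertex with active letter in $Q$ other than $w$ itself.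

**Step 7: the forward orbit simulates $M$.** Let $\eta\in\mathcal T^*$ and let $(\alpha,q,\beta)$ be a configuration. If $M$ halts at it, then $\delta(q,a)$ is undefined for the scanned letter $a$, and no positive edge leaves $\eta\#\alpha^-q\beta^+\flat$. Otherwise let $(\alpha_1,p,\beta_1)$ be its successor. We claim that the positive edges form the path
$$\begin{aligned}
\eta\#\alpha^-q\beta^+\flat
&\xrightarrow{(1)}\ \eta\#\alpha_1^-T_\tau\bar p\,\beta_1^+\flat
\xrightarrow{(2)\ \text{repeatedly}}\ \eta\#T_\tau\alpha_1^+\bar p\,\beta_1^+\flat
\xrightarrow{(3)}\ \eta\tau\#T'\alpha_1^+\bar p\,\beta_1^+\flat\\
&\xrightarrow{(4)\ \text{repeatedly}}\ \eta\tau\#\alpha_1^-T'\bar p\,\beta_1^+\flat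
\xrightarrow{(5)}\ \eta\tau\#\alpha_1^-p\,\beta_1^+\flat .
\end{aligned}$$

For the first arrow let $\beta=a\beta'$ first.

- Right move: $\alpha^-q\,a^+\beta'^+$ becomes $\alpha^-b^-T_\tau\bar p\,\beta'^+$, and $\alpha_1=\alpha b$, $\beta_1=\beta'$.
- Left move with $\alpha=\alpha'c$: $\alpha'^-c^-q\,a^+\beta'^+$ becomes $\alpha'^-T_\tau\bar p\,c^+b^+\beta'^+$, and $\alpha_1=\alpha'$, $\beta_1=cb\beta'$.
- Left move with $\alpha=\varepsilon$: $\#q\,a^+\beta'^+$ becomes $\#T_\tau\bar p\,\sqcup^+b^+\beta'^+$, and $\alpha_1=\varepsilon$, $\beta_1=\sqcup b\beta'$.

If $\beta=\varepsilon$, then $a=\sqcup$ and $\beta'=\varepsilon$, the letter after $q$ is $\flat$, and the versions with $\flat$ give the same results. In the second arrow, $x_1^-\cdots x_m^-T_\tau$ becomes $x_1^-\cdots x_{m-1}^-T_\tau x_m^+$, and so on down to $T_\tau x_1^+\cdots x_m^+$. The fourth arrow moves $T'$ through $\alpha_1^+$ in the same way and turns it into $\alpha_1^-$. By Step 2 these are the only positive edges available along the way.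

**Step 8: counting.** Start at $w=\#q_0\omega^+\flat$, which is the word of $c_0$ with empty history, and apply Step 7 repeatedly. The intermediate words of each path have active letter $T_\tau$ or $T'$. So the vertices of $Y$ with active letter in $Q$ are exactly the words $\eta_n\#\alpha_n^-q_n\beta_n^+\flat$ with $c_n=(\alpha_n,q_n,\beta_n)$ and $|\eta_n|=n$, one for each $n$ such that $c_n$ exists. They are distinct, since $|\eta_n|=n$. Exactly $v(M,\omega)$ of them have active letter $q_{\ast}$. With Step 4 this proves the theorem. $\square$

## 8. From visits to $|W_e|$, and a complete orientation

*Proof of Theorem A.*

**Step 1: a machine whose visit number is $|W_e|$.** This gives the first assertion. Let $U$ be a deterministic Turing machine which, on an input word $\omega_e$ coding $e$, dovetails the computations $\varphi_e(0),\varphi_e(1),\dots$, and enters $q_{\ast}$, for exactly one step, each time a new $k$ with $\varphi_e(k)$ defined is found, and never otherwise. (For instance, run through all pairs $(k,t)$ and react when the computation of $\varphi_e(k)$ halts after exactly $t$ steps. The state $q_{\ast}$ is reserved for this, and from $q_{\ast}$ the machine always moves on to another state.) Each $k\in W_e$ is found exactly once, so $v(U,\omega_e)=|W_e|$.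 Put $\mathcal P=\mathcal P_U$ and $w_e=\#q_0\omega_e^+\flat$. The presentation does not depend on $e$, the words $w_e$ are computable from $e$, and by Theorem 2 the group $D(\mathcal P,w_e)$ is free of rank $|W_e|$.

**Step 2: the orientation.** Orient (1)–(5) *backward*, as $r\to l$, and orient (6) as $y\to q_{\ast}$, $y'\to y$, $y'\to q_{\ast}$. Running time backward erases history, which is why this orientation can terminate. We must treat all words now, not only those of $\mathcal W_1$.

**Step 3: termination.** Put $\rho(T')=0$, $\ \rho(q)=1$ for $q\in Q$, $\ \rho(T_\tau)=\rho(y)=2$, $\ \rho(y')=3$. To a word assign the triple in $\mathbb N^3$ whose entries are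

- the number of letters of $\mathcal T$;
- the sum of $\rho$ over all active letters;
- the sum, over all letters $T_\tau$, of the distance to the right end of the word, plus the sum, over all letters $T'$, of the distance to the left end.

Order $\mathbb N^3$ lexicographically; this is a well-order. Each rule application lowers the triple:

- Reversed (3), $\tau\#T'\to\#T_\tau$, lowers the first entry. All other rules preserve it.
- Reversed (1) turns $T_\tau$ into a state ($2$ to $1$), reversed (5), $p\to T'\bar p$, goes from $1$ to $0$, and $y\to q_{\ast}$, $y'\to y$, $y'\to q_{\ast}$ go from $2$ to $1$, from $3$ to $2$, from $3$ to $1$. All of these lower the second entry.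
- Reversed (2), $T_\tau x^+\to x^-T_\tau$, and reversed (4), $x^-T'\to T'x^+$, preserve the first two entries and the length of the word. They move one active letter by one position, $T_\tau$ to the right or $T'$ to the left, and leave the positions of the other active letters unchanged. So they lower the third entry by one.

Hence the system terminates.

**Step 4: local confluence.** Let a word contain two occurrences of left sides $u,u'$ of the oriented system. If the occurrences are disjoint, the two rule applications commute. Suppose that they overlap, with $u$ starting no later than $u'$.

*They share their active letter.* Suppose not. If an active letter lay in the overlap, it would lie in both $u$ and $u'$, each of which has only one active letter by $(\ast)$; so it would be the active letter of both, against our assumption. So the overlap contains no active letter. Then neither occurrence contains the other, since each has its own active letter. So the nonempty overlap is a suffix of $u$ and a prefix of $u'$. As a suffix of $u$ without the active letter it consists of right letters; as a prefix of $u'$ without the active letter it consists of left letters. The two classes are disjoint, a contradiction.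

*What applies at one active letter.* The left sides of the reversed rules (1)–(5) are the right sides $r$. The "entering" part of Step 2 in Section 7 uses only letters near the active letter, so it is valid in every word: at a given active letter at most one reversed rule (1)–(5) applies, in one position. The oriented rules (6) apply only at $y$ and $y'$, where no reversed rule (1)–(5) applies. At $y$ there is only $y\to q_{\ast}$. At $y'$ there are two, $y'\to y$ and $y'\to q_{\ast}$, and their results are joined by $y\to q_{\ast}$.

So the system is locally confluent. Being terminating, it is complete by Newman's lemma. $\square$

With the Corollary, this settles the problem: **no algorithm exists** that computes the rank of the abelianization of $D(\mathcal P,w)$.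

## 9. The condition $\operatorname{rk}\ge n$ is neither r.e. nor co-r.e. for $n\ge4$

Theorem B places "$\operatorname{rk}\ge n$" in $\Sigma_2$. The following result shows that for $n\ge 4$ it is not in either class below.

**Theorem C.** For every $n\ge4$, the set $\{(\mathcal P,w):\operatorname{rk}(\mathcal P,w)\ge n\}$ is neither r.e. nor co-r.e. (For $1\le n\le3$ it is not co-r.e., by Theorem A.)

*Proof that it is not co-r.e., for $n\ge1$.* Let $K$ be a non-recursive r.e. set, and choose a computable $f$ as in the proof of the Corollary with $|W_{f(e)}|=n$ for $e\in K$ and $|W_{f(e)}|=0$ for $e\notin K$. With $\mathcal P$ from Theorem A, $\operatorname{rk}(\mathcal P,w_{f(e)})\ge n$ if and only if $e\in K$. If the set were co-r.e., the complement of $K$ would be r.e., and $K$ would be recursive, a contradiction.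

For the other half, the rank must *drop* when a machine halts. Example 5 shows how. Two copies of a graph of loops are joined by one edge, and they lie over two words. If these words are connected to each other, the two families of loops become the same, at the cost of one new loop. So we let "the two words are connected" mean "$M$ halts".

**The presentation $\mathcal P_{\omega,k}$.** Let $M$ be a machine with undecidable halting problem such that $\delta(q,a)$ is undefined exactly when $q=q_H$, for one state $q_H$. Fix $k\ge1$ and $\omega\in A^*$. Take the letters of $\mathcal P_M$ without $y,y'$, and add a letter $L$, active letters $g,g'$, and the letters $Z=\{z\}\cup\{z_j,z_j':1\le j\le k\}$. Put $w=L\#q_0\omega^+\flat$. The relations are (1)–(5) of $\mathcal P_M$ and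

(7) $q_H\to g$; $\ xg\to g$ for $x\in\{a^-:a\in A\}\cup\mathcal T\cup\{\#\}$; $\ Lg\to g'$; $\ g'a^+\to g'$ for $a\in A$;

(8) $z=z_j,\ z_j=z_j',\ z_j'=z$ for $1\le j\le k$;

(9) $wz=g'\flat z$.

So when $M$ halts, $g$ eats everything to its left as far as $L$, becomes $g'$, eats the tape to its right, and leaves $g'\flat$.

**Claim 3.** $D(\mathcal P_{\omega,k},wz)$ is free of rank $k+1$ if $M$ halts on $\omega$, and free of rank $2k$ otherwise.

*Proof of Claim 3.*

**Step 1: a forest.** We control the words before the last letter. Let $V_0$ be the set of words without letters of $Z$ and with exactly one active letter (a state, $T_\tau$, $T'$, $g$ or $g'$). Each side of (1)–(5),(7) contains exactly one active letter and no letter of $Z$, so $V_0$ is closed under these relations. Let $\Gamma_0$ be the graph on $V_0$ given by the edges (1)–(5),(7), called positive in the direction written.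

*At most one positive edge leaves each vertex.* At $T_\tau$, $T'$ and the states other than $q_H$ this is Step 2 of Section 7, whose argument looks only at neighbors. At $q_H$ no rule (1) applies, as $\delta(q_H,\cdot)$ is undefined, so only $q_H\to g$ applies. At $g$ the left neighbor decides between the rules $xg\to g$ and $Lg\to g'$. At $g'$ the right neighbor decides.

*There is no directed cycle.* A cycle using only (1)–(5) is excluded by Step 3 of Section 7. After an edge (7) the active letter is $g$ or $g'$, and from then on it stays in $\{g,g'\}$. So a directed cycle containing an edge (7) would have all its active letters in $\{g,g'\}$. But every rule applying at $g$ or $g'$ shortens the word.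

*Conclusion.* A simple cycle with $m$ vertices has $m$ edges, each of which leaves one of these vertices. As out-degrees are at most $1$, each vertex has exactly one outgoing cycle edge, hence exactly one incoming one, so the cycle is directed. There is none, so $\Gamma_0$ is a forest. In-degrees may be large here (many $x$ can be restored before $g$), but the forest property needs only out-degrees. Two disjoint sides of (1)–(5),(7) cannot occur in a word of $V_0$, since each contains an active letter; so no square involves two such relations.

**Step 2: halting and connectedness.** We claim that $w$ and $g'\flat$ lie in the same tree of $\Gamma_0$ if and only if $M$ halts on $\omega$. By Step 7 of Section 7 (the prefix $L$ is inert), the forward orbit of $w$ simulates $M$ as long as the state is not $q_H$. If $M$ halts, the orbit reaches some $L\eta\#\alpha^-q_H\beta^+\flat$, and then by (7)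
$$L\eta\#\alpha^-g\beta^+\flat,\ \ldots,\ Lg\beta^+\flat,\ g'\beta^+\flat,\ \ldots,\ g'\flat .$$

Conversely, in a component of a digraph with out-degrees $\le1$ any two forward orbits meet. Indeed, if there is an edge from $x$ to $x'$, the orbit of $x'$ is contained in that of $x$. Moreover, if the orbits of $x_1,x_2$ meet in $d$ and those of $x_2,x_3$ meet in $d'$, then $d,d'$ both lie on the orbit of $x_2$, and the later of the two lies on the orbits of $x_1$ and $x_3$. Going along a path gives the assertion. No positive edge leaves $g'\flat$, so its forward orbit is $\{g'\flat\}$. If $w$ and $g'\flat$ are in the same tree, the forward orbit of $w$ therefore contains $g'\flat$. Along positive edges $g'$ arises first from $g$, and $g$ arises first from $q_H$. So the orbit contains a word with active letter $q_H$, that is, $M$ halts.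

**Step 3: relation (9) applies only to whole words.** Let $\Lambda\subset V_0$ consist of

- the words $Ld$ with $d$ containing no $L$ and having active letter $\ne g'$, and
- the words $g'd$ with $d$ containing no $L$.

We check that $\Lambda$ is closed under (1)–(5),(7) in both directions. The only relation containing $L$ is $Lg=g'$, and the only other relations containing $g'$ are $g'a^+=g'$. In a word $Ld$, every relation without $L$ and $g'$ acts inside $d$ and stays in the first family. The relation $Lg\to g'$ acts only at the first letter, as there is no other $L$, and leads to the second family. Relations with a side containing $g'$ cannot be applied to that side, as $Ld$ contains no $g'$. In a word $g'd$ the only active letter is the first letter, so only $g'\to Lg$, leading to the first family, and $g'a^+=g'$, staying in the second, can apply.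

Since $w$ and $g'\flat$ are in $\Lambda$, every word $c$ in their trees is in $\Lambda$. Let $c$ be such a word and $\zeta\in Z$. If $wz$ is a subword of $c\zeta$, then, as $c$ has no letter of $Z$, we get $\zeta=z$ and $w$ is a suffix of $c$. As $w$ begins with $L$, and $L$ can occur in $c$ only as first letter, $c=w$. If $g'\flat z$ is a subword of $c\zeta$, then $\zeta=z$ and $g'\flat$ is a suffix of $c$. As $g'$ can occur in $c$ only as first letter, $c=g'\flat$.

**Step 4: the component is a product plus one edge.** Let $\Gamma$ be the union of the trees of $w$ and $g'\flat$ in $\Gamma_0$. Let $G$ be the graph on $Z$ given by (8): $k$ triangles with the common vertex $z$, so $\pi_1(G)\cong F_k$. Consider the words $c\zeta$ with $c\in V(\Gamma)$, $\zeta\in Z$. Relations (1)–(5),(7) contain no letter of $Z$, so they act on $c$, inside $\Gamma$; relations (8) act on $\zeta$; by Step 3, relation (9) only exchanges $wz$ and $g'\flat z$. So this set is closed under all relations. It is connected: each tree is connected, $G$ is connected, and (9) joins the two trees if they are different. Hence it is the vertex set of the component of $wz$.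

The edges from (1)–(5),(7),(8) form the 1-skeleton of $\Gamma\times G$. For the squares, consider two relations applied at disjoint places of a word $c\zeta$. They cannot both be from (1)–(5),(7), by Step 1, nor both from (8), as there is one letter of $Z$. Neither can be (9), whose sides occur only as whole words and leave no room. So the squares are exactly those given by one edge of $\Gamma$ and one edge of $G$, up to orientation, which only repeats boundary cycles. Up to repeated 2-cells, which do not affect $\pi_1$, the component is $\Gamma\times G$ together with one extra edge from $wz$ to $g'\flat z$.

**Step 5: the group.** A tree is contractible, so each tree of $\Gamma$ contributes a copy of $\pi_1(G)\cong F_k$.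

- If $M$ halts, $\Gamma$ is one tree by Step 2. The extra edge joins two points of a connected complex, and the group is $F_k*\mathbb Z=F_{k+1}$.
- Otherwise $\Gamma$ is the disjoint union of two trees. The extra edge joins two connected complexes, and the group is $F_k*F_k=F_{2k}$.

This proves Claim 3.

*Proof that the set is not r.e., for $n\ge4$.* Put $k=n-2$. By Claim 3, if $M$ halts on $\omega$, the rank is $n-1<n$; otherwise it is $2n-4$, and $2n-4\ge n$ because $n\ge4$. The pair $(\mathcal P_{\omega,k},wz)$ is computable from $\omega$. So if $\{(\mathcal P,w):\operatorname{rk}(\mathcal P,w)\ge n\}$ were r.e., the set of $\omega$ on which $M$ does not halt would be r.e. The set of $\omega$ on which $M$ halts is r.e. as well, so the halting problem of $M$ would be decidable, a contradiction. $\square$
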